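# Flip records and free abelian subgroups of cactus groups

## 1. The record of a sequence of reversals

Put $n$ cards, numbered $1,\dots,n$, in a row, card $i$ in position $i$. A move $s_{p,q}$, for $1\le p<q\le n$, reverses the order of the cards that currently occupy the positions $p,p+1,\dots,q$. Perform a sequence of moves $s_{p_1,q_1}, s_{p_2,q_2},\dots,s_{p_l,q_l}$, and at each move write down the set of numbers on the cards being reversed. Call the resulting list of subsets of $\{1,\dots,n\}$ the record of the sequence.

Here is an example with three cards and the moves $s_{1,2},\,s_{1,3},\,s_{1,2},\,s_{2,3}$: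
$$123\ \xrightarrow{\{1,2\}}\ 213\ \xrightarrow{\{1,2,3\}}\ 312\ \xrightarrow{\{1,3\}}\ 132\ \xrightarrow{\{2,3\}}\ 123 .$$
The row returns to its initial state, and the record is $\{1,2\},\{1,2,3\},\{1,3\},\{2,3\}$.

There is a formula for the record. Write $[p,q]=\{p,\dots,q\}$, let $w_{p,q}\in S_n$ be the permutation that reverses $[p,q]$ and fixes every other point, and put $w_j=w_{p_j,q_j}$; permutations are composed from right to left. After $j-1$ moves the card in position $x$ is the one numbered $w_1\cdots w_{j-1}(x)$. This is clear for $j=1$. The $j$-th move brings to position $x$ the card that was in position $w_j(x)$, and that card has number $w_1\cdots w_{j-1}w_j(x)$, so the claim follows by induction. Hence the $j$-th entry of the record is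
$$I_j=w_1\cdots w_{j-1}[p_j,q_j].\qquad(1)$$

We want to multiply records, so we let their entries live in a group. Say that two sets $I,J$ **cross** if $I\cap J$, $I\setminus J$ and $J\setminus I$ are all nonempty. Two nonempty sets fail to cross exactly when they are disjoint or one contains the other. For example, $\{1,2\}$ and $\{2,3\}$ cross, while $\{1,2\}$ crosses neither $\{1,2,3\}$ nor $\{3,4\}$.

Recall that a right-angled Coxeter group is a group given by a set of generators of order two, where the only further relations say that certain pairs of generators commute.

**Definition (the group of records).** $D_n$ is the right-angled Coxeter group with one generator $\tau_I$ for each $I\subseteq\{1,\dots,n\}$ with $|I|\ge2$, and the relations $\tau_I^2=1$ for all $I$, and $\tau_I\tau_J=\tau_J\tau_I$ whenever $I\cap J=\emptyset$, $I\subseteq J$ or $J\subseteq I$. The symmetric group $S_n$ acts on $D_n$ by $w\tau_Iw^{-1}=\tau_{w(I)}$; this is well defined because a permutation preserves disjointness and inclusion.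

For $n=3$ the labels are $\{1,2\},\{1,3\},\{2,3\}$, which cross pairwise, and $\{1,2,3\}$, which contains the others. So $D_3\cong(\mathbb Z/2*\mathbb Z/2*\mathbb Z/2)\times\mathbb Z/2$.

The construction is due to Mostovoy; everything we need about it is proved below. Here is its purpose. The moves $s_{p,q}$ generate a group $J_n$, the cactus group, whose relations make it hard to see whether two given elements are independent. The record turns an element of $J_n$ that restores the row into an element of $D_n$, and in $D_n$ independence can be read off by deleting letters. This will exhibit a copy of $\mathbb Z^2$ in $J_5$. Later we show that the record loses nothing, and this will bound the rank of every free abelian subgroup of $J_n$.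

## 2. Cactus groups, hyperbolicity and the two theorems

**Definition (cactus groups).** For $n\ge2$, the cactus group $J_n$ is generated by $s_{p,q}$, $1\le p<q\le n$, subject to

- (C1) $s_{p,q}^2=e$;
- (C2) $s_{p,q}s_{m,r}=s_{m,r}s_{p,q}$ if $[p,q]\cap[m,r]=\emptyset$;
- (C3) $s_{p,q}s_{m,r}=s_{p+q-r,\,p+q-m}\,s_{p,q}$ if $[m,r]\subset[p,q]$.

For an interval $K=[p,q]$ we also write $s_K$ for $s_{p,q}$. On $[p,q]$ the permutation $w_{p,q}$ is $x\mapsto p+q-x$, so (C3) says
$$s_{p,q}\,s_K\,s_{p,q}^{-1}=s_{w_{p,q}(K)}\qquad\text{for every interval }K\subset[p,q].\qquad(2)$$
Sending $s_{p,q}$ to $w_{p,q}$ defines a surjection $J_n\to S_n$, and the pure cactus group $PJ_n$ is its kernel. Thus $PJ_n$ has index $n!$ in $J_n$.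

A finitely generated group is hyperbolic (in the sense of Gromov) if, for some $\delta$, each side of every geodesic triangle in its Cayley graph lies in the $\delta$-neighborhood of the other two sides. Finite groups and $\mathbb Z$ are hyperbolic, and $\mathbb Z^2$ is not. We use two textbook facts. Hyperbolicity is invariant under quasi-isometry, so a group and a finite-index subgroup are hyperbolic or not together. And a hyperbolic group contains no subgroup isomorphic to $\mathbb Z^2$ (Bridson–Haefliger, *Metric Spaces of Non-Positive Curvature*, Cor. III.Γ.3.10).

The question comes from Takatoshi Hama, Kazuhiro Ichihara, "Pure cactus groups and configuration spaces of points on the circle", arXiv:2505.06813 (2025). It is known that $J_n$ is not hyperbolic for any $n\ge6$. On the other hand $J_2\cong\mathbb Z/2\mathbb Z$, $J_3$ is virtually the infinite dihedral group $\mathbb Z/2\mathbb Z*\mathbb Z/2\mathbb Z$, and $J_4$ is virtually a hyperbolic surface group, so $J_2,J_3,J_4$ are hyperbolic. Are $J_5$ and $PJ_5$ hyperbolic? The answer is no.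

**Theorem A.** Let
$$\beta_1=s_{1,2}\,s_{1,3}\,s_{1,2}\,s_{2,3},\qquad \beta_3=s_{1,4}\,s_{1,5}\,s_{1,4}\,s_{1,3}\,s_{4,5}.$$
Then $\beta_1,\beta_3\in PJ_5$ and $\langle\beta_1,\beta_3\rangle\cong\mathbb Z^2$. Consequently $J_5$ and $PJ_5$ are not hyperbolic.

**Theorem B.** For all $n\ge2$, the maximal rank of a free abelian subgroup of $J_n$ (equivalently, of $PJ_n$) is exactly $\lfloor(n-1)/2\rfloor$. Moreover $J_n$ is hyperbolic $\iff$ $PJ_n$ is hyperbolic $\iff$ $n\le4$.

For $n\le4$ the last statement uses the known results just quoted. The word "equivalently" is justified at once: if $A\le J_n$ and $A\cong\mathbb Z^k$, then $A\cap PJ_n$ has finite index in $A$, so it is again isomorphic to $\mathbb Z^k$.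

## 3. Degree three by hand, and where disjoint supports run out

For $n=2$ we have $J_2=\langle s_{1,2}\rangle\cong\mathbb Z/2$, and $PJ_2$ is trivial.

For $n=3$ write $a=s_{1,2}$, $b=s_{2,3}$, $c=s_{1,3}$. No two of the intervals are disjoint, so (C2) is empty, and (C3) gives $ca=bc$ and $cb=ac$. Both say $b=cac$. Eliminating $b$ (then $b^2=e$ is automatic) leaves $J_3=\langle a,c\mid a^2=c^2=e\rangle\cong\mathbb Z/2*\mathbb Z/2$. In these terms
$$\beta_1=a\,c\,a\,b=a\,c\,a\,c\,a\,c=(ac)^3 ,\qquad(3)$$
which has infinite order. The image of $ac$ in $S_3$ is $w_{1,2}w_{1,3}$, a 3-cycle ($1\mapsto3\mapsto2\mapsto1$). So $(ac)^3\in PJ_3$. Since $\langle(ac)^3\rangle$ and $PJ_3$ both have index $6$ in $J_3$, we get $PJ_3=\langle\beta_1\rangle\cong\mathbb Z$.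

To find $\mathbb Z^2$ in a larger $J_n$, the natural first attempt is to take two elements of infinite order built from generators on disjoint intervals. They commute by (C2). In $J_6$ we can take $\beta_1$ and its shift $\beta_1'=s_{4,5}s_{4,6}s_{4,5}s_{5,6}$ (their independence is checked in Section 4). In $J_5$ the attempt fails: of two disjoint intervals in $[1,5]$, one has at most two points, and the generators supported in it generate a group of order at most $2$. We would need $3+3$ cards, and we have five.

So the second element must move cards that the first one uses, and (C2) alone cannot make the two commute. Relation (2) is what remains: a large reversal normalizes what happens inside a smaller interval. Here is the idea. Glue the cards $1,\dots,m$ into one thick card, and play the three-card game of Section 1 with the thick card, the card $m+1$ and the card $m+2$. During the game the thick card is carried around as a block, and at the end it is back in its place. If it also comes back with its original orientation, then reversals performed inside the block should commute with the whole game. With $m=3$ this uses $3+2=5$ cards.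

The orientation must be watched. In the three-card record $\{1,2\},\{1,2,3\},\{1,3\},\{2,3\}$, card $1$ takes part in three reversals, an odd number, so the thick card comes back turned over. The effect is visible in $J_5$. Playing the game with the block $[1,3]$ and no correction gives $\gamma=s_{1,4}s_{1,5}s_{1,4}s_{4,5}$. By the computation in Lemma 3 below, conjugation by $s_{1,4}s_{1,5}s_{1,4}$ exchanges $s_{1,2}$ and $s_{2,3}$ and fixes $s_{1,3}$, while $s_{4,5}$ commutes with all three. So
$$\gamma\beta_1\gamma^{-1}=b\,c\,b\,a=(cac)\,c\,(cac)\,a=cacaca=(ca)^3=\beta_1^{-1}.$$
Thus $\gamma$ inverts $\beta_1$. The remedy is one more reversal $s_{1,3}$ of the block itself, and this gives $\beta_3$.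

## 4. Records as a homomorphism, and reading off independence

**Lemma 1.** $s_{p,q}\mapsto\tau_{[p,q]}w_{p,q}$ defines a homomorphism $\Phi:J_n\to D_n\rtimes S_n$. It lifts $J_n\to S_n$, so it restricts to a homomorphism $\Phi:PJ_n\to D_n$.

*Proof.* We check that the images satisfy the defining relations. In $D_n\rtimes S_n$ a permutation moves past a generator by $w\,\tau_I=\tau_{w(I)}\,w$. Write $w=w_{p,q}$ and $w'=w_{m,r}$.

For (C1): $w[p,q]=[p,q]$, so $(\tau_{[p,q]}w)^2=\tau_{[p,q]}^2w^2=1$.

For (C2): if the intervals are disjoint, then $w,w'$ commute, each of them fixes the other's interval, and $\tau_{[p,q]},\tau_{[m,r]}$ commute. So both products equal $\tau_{[p,q]}\tau_{[m,r]}ww'$.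

For (C3): let $[m,r]\subset[p,q]$, put $[m',r']=w[m,r]=[p+q-r,p+q-m]$ and $w''=w_{m',r'}$. Conjugating the reversal of an interval inside $[p,q]$ by $w$ gives the reversal of the image interval, so $w''=ww'w^{-1}$. The left side of (C3) goes to
$$\tau_{[p,q]}w\,\tau_{[m,r]}w'=\tau_{[p,q]}\tau_{[m',r']}\,ww'.$$
Since $[m',r']\subset[p,q]$, we have $w''[p,q]=[p,q]$, so the right side goes to
$$\tau_{[m',r']}w''\,\tau_{[p,q]}w=\tau_{[m',r']}\tau_{[p,q]}\,w''w.$$
These agree, because $ww'=w''w$ and the two $\tau$'s have nested labels, hence commute. The $S_n$-component of $\Phi$ is the surjection $J_n\to S_n$, so $\Phi$ sends its kernel $PJ_n$ into $D_n$. $\square$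

Moving all permutations to the right, we find with (1) that
$$\Phi(s_{p_1,q_1}\cdots s_{p_l,q_l})=\tau_{I_1}\tau_{I_2}\cdots\tau_{I_l}\;w_1w_2\cdots w_l.\qquad(4)$$
So $\Phi$ is the record, together with the final permutation. In particular, the example of Section 1 says $\Phi(\beta_1)=\tau_{12}\tau_{123}\tau_{13}\tau_{23}$, where $\tau_{12}$ abbreviates $\tau_{\{1,2\}}$, and so on.

The next lemma is the tool for reading off information in $D_n$.

**Lemma 2.** Let $X$ be a set of labels, and let $W_X$ be the right-angled Coxeter group with generators $\tau_I$, $I\in X$, and those defining relations of $D_n$ that involve only labels in $X$. Killing all generators with labels outside $X$ defines a surjection $\pi_X:D_n\to W_X$. Moreover: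

- (i) generators of $D_n$ with distinct labels are distinct elements, and $\tau_I,\tau_J$ commute if and only if $I,J$ do not cross;
- (ii) if $X=\{I,J,K\}$ consists of three pairwise crossing labels, then $\tau_I\tau_J\tau_K$ has infinite order in $W_X$.

*Proof.* Each defining relation of $D_n$ either involves only labels in $X$, and then it survives, or becomes trivial (for instance $\tau_I\tau_J=\tau_J\tau_I$ with $\tau_J$ killed becomes $\tau_I=\tau_I$). So $\pi_X$ exists. For (i), take $X=\{I,J\}$ with $I\ne J$. If $I,J$ do not cross, $W_X=\mathbb Z/2\times\mathbb Z/2$; if they cross, $W_X=\mathbb Z/2*\mathbb Z/2$. In both groups the two generators are distinct, and in the second they do not commute. For (ii), $W_X=\mathbb Z/2*\mathbb Z/2*\mathbb Z/2$, and for $N\ge1$ the word $(\tau_I\tau_J\tau_K)^N$ has no two equal adjacent letters. It is therefore a nonempty normal form in the free product, and so it is nontrivial. $\square$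

As a first use, let us finish the $J_6$ example of Section 3. The record of $\beta_1'$ is $\{4,5\},\{4,5,6\},\{4,6\},\{5,6\}$, and $\beta_1'$ restores the row. With $X=\{\{1,2\},\{1,3\},\{2,3\}\}$ we get $\pi_X\Phi(\beta_1)=\tau_{12}\tau_{13}\tau_{23}$, of infinite order, and $\pi_X\Phi(\beta_1')=1$. With the shifted $X$ the roles are exchanged. So $\beta_1^a\beta_1'^{\,b}=e$ forces $a=b=0$, and the two commuting elements generate $\mathbb Z^2$.

## 5. The three-card game with a thick card

For $m\ge1$ and $n\ge m+2$, with the convention $s_{1,1}=e$, define in $J_n$
$$t_m=s_{1,m+1}\,s_{1,m+2}\,s_{1,m+1},\qquad u_m=t_m\,s_{1,m},\qquad \beta_m=u_m\,s_{m+1,m+2}.$$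
For $m=1,3$ these are the elements of Theorem A. The three factors of $t_m$ are the three reversals in which the thick card $[1,m]$ takes part, $s_{1,m}$ is the correction of its orientation, and $s_{m+1,m+2}$ is the last move of the game.

**Lemma 3.** $\beta_m$ commutes with every $s_{p,q}$ such that $[p,q]\subseteq[1,m]$.

*Proof.* We first compute conjugation by $t_m$. By (2), conjugating $s_{p,q}$ successively by $s_{1,m+1}$, $s_{1,m+2}$, $s_{1,m+1}$ applies to the interval the maps $x\mapsto m+2-x$, $x\mapsto m+3-x$, $x\mapsto m+2-x$:
$$[p,q]\ \mapsto\ [m+2-q,\,m+2-p]\ \mapsto\ [p+1,\,q+1]\ \mapsto\ [m+1-q,\,m+1-p].$$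
Relation (2) applies each time: the first interval lies in $[1,m]\subset[1,m+1]$, and the second and third lie in $[2,m+1]$, which is contained in $[1,m+2]$ and in $[1,m+1]$. The final interval is $w_{1,m}[p,q]$, so, by (2) again,
$$t_m\,s_{p,q}\,t_m^{-1}=s_{m+1-q,\,m+1-p}=s_{1,m}\,s_{p,q}\,s_{1,m}\qquad\text{for all }[p,q]\subseteq[1,m].\qquad(5)$$
Thus $t_m$ acts on everything inside the block by turning the block over. Now $s_{1,m}s_{p,q}s_{1,m}$ is itself a generator with interval in $[1,m]$, so (5) applies to it, and
$$u_m\,s_{p,q}\,u_m^{-1}=t_m\,(s_{1,m}s_{p,q}s_{1,m})\,t_m^{-1}=s_{1,m}\,(s_{1,m}s_{p,q}s_{1,m})\,s_{1,m}=s_{p,q}.$$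
Finally $s_{m+1,m+2}$ commutes with $s_{p,q}$ by (C2). $\square$

If $m'+2\le m$, then $\beta_{m'}$ is a word in generators $s_{p,q}$ with $[p,q]\subseteq[1,m'+2]\subseteq[1,m]$. So Lemma 3 shows that $\beta_1,\beta_3,\beta_5,\dots$ commute pairwise.

**Lemma 4.** $\beta_m\in PJ_n$, and
$$\Phi(\beta_m)=\tau_{[1,m+1]}\;\tau_{[1,m+2]}\;\tau_{[1,m]\cup\{m+2\}}\;\tau_{[1,m]}\;\tau_{\{m+1,m+2\}},$$
where $\tau_{[1,m]}$ is omitted if $m=1$.

*Proof.* We compute the record move by move. We have $w_{1,m+2}[1,m+1]=[2,m+2]$ and $w_{1,m+1}[2,m+2]=[1,m]\cup\{m+2\}$, and $w_{1,m+1}[1,m+2]=[1,m+2]$. So, by (4),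
$$\Phi(t_m)=\tau_{[1,m+1]}\,\tau_{[1,m+2]}\,\tau_{[1,m]\cup\{m+2\}}\;\sigma,\qquad \sigma=w_{1,m+1}w_{1,m+2}w_{1,m+1}.$$
The effect of $\sigma$ is

- for $i\le m$: $i\mapsto m+2-i\mapsto i+1\mapsto m+1-i$;
- $m+1\mapsto1\mapsto m+2\mapsto m+2$;
- $m+2\mapsto m+2\mapsto1\mapsto m+1$.

So $\sigma=(m{+}1\;\;m{+}2)\,w_{1,m}$, where $w_{1,1}=1$. Since $\sigma[1,m]=[1,m]$, multiplying by $\Phi(s_{1,m})=\tau_{[1,m]}w_{1,m}$ gives
$$\Phi(u_m)=\tau_{[1,m+1]}\,\tau_{[1,m+2]}\,\tau_{[1,m]\cup\{m+2\}}\,\tau_{[1,m]}\cdot(m{+}1\;\;m{+}2).$$
Multiply by $\Phi(s_{m+1,m+2})=\tau_{\{m+1,m+2\}}\,(m{+}1\;\;m{+}2)$. The transposition preserves $\{m+1,m+2\}$, so it passes the $\tau$ unchanged and cancels. This is the claimed formula, and the permutation part is trivial, so $\beta_m\in PJ_n$. $\square$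

For $m=3$ one can follow the cards directly:
$$12345\xrightarrow{1234}43215\xrightarrow{12345}51234\xrightarrow{1235}32154\xrightarrow{123}12354\xrightarrow{45}12345,$$
so $\Phi(\beta_3)=\tau_{1234}\tau_{12345}\tau_{1235}\tau_{123}\tau_{45}$.

## 6. Independence of $\beta_1,\beta_3,\dots$ and the proof of Theorem A

**Proposition 5.** Let $k\ge1$ and $n\ge2k+1$. Then $\beta_1,\beta_3,\dots,\beta_{2k-1}\in PJ_n$ generate a subgroup isomorphic to $\mathbb Z^k$.

*Proof.* The elements lie in $PJ_n$ by Lemma 4 and commute by Lemma 3. For independence we look, for each odd $m$, for a projection that sees $\beta_m$ and none of the others. Put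
$$X_m=\{\,[1,m+1],\ \ [1,m]\cup\{m+2\},\ \ \{m+1,m+2\}\,\}.$$
These three sets cross pairwise: their pairwise intersections are $[1,m]$, $\{m+1\}$, $\{m+2\}$, all nonempty, and none of the three contains another. Let $\pi_m=\pi_{X_m}$.

**What $\pi_m$ does to $\beta_m$.** We check that it keeps exactly three letters. For $m$ odd, $[1,m+2]$ and $[1,m]$ are intervals of odd length starting at $1$. They are not in $X_m$: the interval $[1,m+1]$ has even length, $[1,m]\cup\{m+2\}$ is not an interval, and $\{m+1,m+2\}$ does not contain $1$. So
$$\pi_m\Phi(\beta_m)=\tau_{[1,m+1]}\,\tau_{[1,m]\cup\{m+2\}}\,\tau_{\{m+1,m+2\}},$$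
which has infinite order by Lemma 2(ii).

**What $\pi_m$ does to the others.** Let $m'\ne m$ be odd. We check that no label in $\Phi(\beta_{m'})$ lies in $X_m$.

- $[1,m'+2]$, and $[1,m']$ when $m'>1$, are intervals of odd length starting at $1$, and we have just seen that $X_m$ contains no such interval.
- $[1,m'+1]$ differs from $[1,m+1]$ since $m'\ne m$; it is an interval, so it differs from $[1,m]\cup\{m+2\}$; it contains $1$, so it differs from $\{m+1,m+2\}$.
- $[1,m']\cup\{m'+2\}$ is not an interval, so it differs from $[1,m+1]$ and $\{m+1,m+2\}$; it differs from $[1,m]\cup\{m+2\}$ because the maxima differ.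
- $\{m'+1,m'+2\}$ is an interval that does not contain $1$, so it differs from the first two sets of $X_m$; it differs from $\{m+1,m+2\}$ since $m'\ne m$.

So $\pi_m\Phi(\beta_{m'})=1$.

**Independence.** Suppose $\prod_{m'}\beta_{m'}^{a_{m'}}=e$, the product over $m'=1,3,\dots,2k-1$. Applying $\pi_m\Phi$ gives $(\pi_m\Phi(\beta_m))^{a_m}=1$, hence $a_m=0$, for each $m$. $\square$

**Proof of Theorem A.** Proposition 5 with $n=5$ and $k=2$ gives $\langle\beta_1,\beta_3\rangle\cong\mathbb Z^2$ in $PJ_5\le J_5$. A hyperbolic group contains no $\mathbb Z^2$, so neither $PJ_5$ nor $J_5$ is hyperbolic. $\blacksquare$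

**Half of Theorem B.** Let $k=\lfloor(n-1)/2\rfloor$. Then $n\ge2k+1$, so Proposition 5 gives $\mathbb Z^k\le PJ_n$ (trivially if $k=0$). For $n\ge5$ we have $k\ge2$, so $J_n$ and $PJ_n$ contain $\mathbb Z^2$ and are not hyperbolic. For $n\le4$, $J_n$ is hyperbolic by the results quoted in Section 2, and so is its finite-index subgroup $PJ_n$. What remains of Theorem B is the upper bound: if $\mathbb Z^k\le J_n$, then $n\ge2k+1$.

For the upper bound we need three things: that $\Phi$ loses nothing, so that $\mathbb Z^k$ embeds in $D_n$ (Section 7); that a $\mathbb Z^k$ in a right-angled Coxeter group forces $k$ mutually commuting pairs of non-commuting generators (Section 8); and that $k$ such pairs of labels need at least $2k+1$ cards (Section 9).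

## 7. The record determines the element of $J_n$

We recall Tits' solution of the word problem for Coxeter groups (Davis, *The Geometry and Topology of Coxeter Groups*, Thm 3.4.2), in the right-angled case: a word in the generators that represents $1$ can be reduced to the empty word by the two operations (i) swap two adjacent commuting letters, (ii) delete two adjacent equal letters. No letters ever have to be inserted.

**Lemma 6.** $\Phi:J_n\to D_n\rtimes S_n$ is injective. In particular $\Phi:PJ_n\to D_n$ is injective.

*Proof.* Let a word $s_{p_1,q_1}\cdots s_{p_l,q_l}$ represent an element of $\ker\Phi$. By (4), its record satisfies $\tau_{I_1}\cdots\tau_{I_l}=1$ in $D_n$, so operations (i) and (ii) reduce $\tau_{I_1}\cdots\tau_{I_l}$ to the empty word. The plan is to show that each single operation on the record is the effect of a change of the $s$-word that does not change the element of $J_n$. Then the $s$-word is reduced to the empty word at the same time, and it represents $e$.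

Consider an operation at the places $j,j+1$. Put $\rho=w_1\cdots w_{j-1}$, $[p,q]=[p_j,q_j]$, $[m,r]=[p_{j+1},q_{j+1}]$, $w=w_{p,q}$ and $w'=w_{m,r}$. Then
$$I_j=\rho[p,q]=\rho w[p,q],\qquad I_{j+1}=\rho w[m,r].$$
So $I_j,I_{j+1}$ are the images of $[p,q],[m,r]$ under the same permutation $\rho w$. Hence they are equal, disjoint or nested exactly when $[p,q],[m,r]$ are, in the same way. By Lemma 2(i), an operation is possible in the following cases only.

- Equal, $[m,r]=[p,q]$. Then $s_{p,q}s_{m,r}=s_{p,q}^2=e$ may be deleted. This realizes (ii). (A swap of equal letters changes nothing.)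
- Disjoint. Replace $s_{p,q}s_{m,r}$ by $s_{m,r}s_{p,q}$, using (C2). The new entries of the record are $\rho[m,r]=\rho w[m,r]=I_{j+1}$ and $\rho w'[p,q]=\rho[p,q]=I_j$.
- $[m,r]\subsetneq[p,q]$. Replace $s_{p,q}s_{m,r}$ by $s_{w[m,r]}s_{p,q}$, using (2). The new entries are $\rho w[m,r]=I_{j+1}$ and $\rho\,w_{w[m,r]}[p,q]=\rho[p,q]=I_j$, since $w[m,r]\subset[p,q]$.
- $[m,r]\supsetneq[p,q]$. Replace $s_{p,q}s_{m,r}$ by $s_{m,r}s_{w'[p,q]}$; this is (2) for the interval $w'[p,q]\subset[m,r]$, since $w'w'[p,q]=[p,q]$. The new entries are $\rho[m,r]$, which equals $\rho w[m,r]=I_{j+1}$ because $[p,q]\subset[m,r]$, and $\rho w'w'[p,q]=\rho[p,q]=I_j$.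

In the last three cases the two entries of the record are swapped, which realizes (i). In all cases the two letters were replaced by a word that represents the same element of $J_n$, hence has the same total permutation. By (1), the later entries of the record do not change. So each operation on the record lifts. $\square$

## 8. Flats in the Davis complex

For the upper bound one would like to look at the letters of generators of $A\cong\mathbb Z^k$ and pick out $k$ commuting groups of letters. This fails because $A$ may have a bad basis. Suppose $x,y$ do not commute, $z,t$ do not commute, and each of $x,y$ commutes with each of $z,t$. Then $xy$ and $zt$ generate $\mathbb Z^2$. In it, $xy\cdot zt$ and $xy\cdot(zt)^{-1}$ also generate a $\mathbb Z^2$, and each of them involves all four letters. We need a method that does not depend on a basis. The flat on which $A$ acts by translations provides one.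

Let $W$ be a finitely generated right-angled Coxeter group. It acts properly and cocompactly by isometries on its Davis complex $X$, a finite-dimensional CAT(0) cube complex (Davis, *op. cit.*). Its 1-skeleton is the Cayley graph with one edge $\{a,av\}$ for each vertex $a\in W$ and generator $v$, and $W$ acts by left multiplication. Its cubes correspond to the cosets $aW_T$, where $T$ is a set of pairwise commuting generators and $W_T=\langle T\rangle$ is finite. All edges have length $1$. Call $v$ the label of the edge $\{a,av\}$.

Two examples. For $\mathbb Z/2*\mathbb Z/2=\langle x,y\rangle$ the complex is a line with edges labelled alternately $x,y$. For the group generated by $x,y,z,t$ as above, with no further relations, it is the product of two such lines, a plane tiled by squares.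

We use the following standard facts about hyperplanes of a CAT(0) cube complex $X$. Call two edges parallel if they are joined by a chain of edges in which consecutive ones are opposite sides of a square. The hyperplane $h$ of a parallelism class is the union of the midcubes orthogonal to the edges of the class, and these edges are said to be dual to $h$.

- (F1) A hyperplane $h$ is closed, connected and convex. Its complement has exactly two components, the sides of $h$. A cube that $h$ does not meet lies on one side.
- (F2) $h$ has an open neighborhood which, with its length metric, is isometric to $h\times(-\frac12,\frac12)$, where $h$ corresponds to $h\times\{0\}$, and the sign of the second coordinate tells the side.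
- (F3) The combinatorial distance of two vertices, that is, their distance in the 1-skeleton, is the number of hyperplanes that separate them, and a combinatorial geodesic crosses each hyperplane at most once.

In the plane of the second example, the hyperplanes are the vertical and the horizontal lines through midpoints of edges.

In the Davis complex, opposite edges of a square $\{a,av,aw,avw\}$ have equal labels. So all edges dual to a hyperplane have the same label, the label of the hyperplane, and $W$ preserves labels. Moreover:
$$\text{two distinct hyperplanes that meet have distinct, commuting labels.}\qquad(6)$$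
Indeed, they meet in a point of some cube $aW_T$ and contain midcubes of it. The midcubes of this cube correspond to the elements of $T$, the label being that element. Two distinct hyperplanes give two distinct midcubes, hence two distinct elements of $T$, and these commute.

**Proposition 7.** Let $W$ be a finitely generated right-angled Coxeter group, $A\le W$, $A\cong\mathbb Z^k$. Then there are generators $v_i,w_i$ ($1\le i\le k$) such that $v_i,w_i$ do not commute, while for $i\ne j$ each of $v_i,w_i$ is distinct from and commutes with each of $v_j,w_j$.

*Proof.* Assume $k\ge1$. Since $W$ acts properly and cocompactly on $X$, its elements act by semisimple isometries, and the Flat Torus Theorem (Bridson–Haefliger II.7.1) applies: $A$ preserves an isometrically embedded flat $F\cong\mathbb E^k$ in $X$ and acts on it as a lattice of translations. In particular the translation vectors span $\mathbb R^k$. Straight lines of $F$ are geodesic lines of $X$.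

**Step (a): traces of hyperplanes on $F$.** This step shows that a hyperplane of $X$ with points of $F$ on both of its sides cuts $F$ in an affine hyperplane.

Let $h$ be a hyperplane with $h\cap F\ne\emptyset$. A geodesic of $X$ that runs inside the neighborhood of (F2) is a geodesic of the product $h\times(-\frac12,\frac12)$, so its second coordinate is an affine function of arc length. Let $\ell$ be a line of $F$ that contains two points of $h$. By convexity $\ell\cap h$ is a closed interval of $\ell$, and it has more than one point. If it had an endpoint, then near this endpoint the second coordinate would be affine and zero on one side of the endpoint, hence zero on the other side too, a contradiction. So $\ell\subset h$. Thus $h\cap F$ contains, with any two points, the line through them: it is an affine subspace of $F$.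

Suppose moreover $F\not\subset h$. Take a line of $F$ through a point of $h\cap F$ that is not contained in $h$. It meets $h$ only in that point. Near the point its second coordinate is affine, vanishes at the point, and is not identically zero, so it changes sign. Hence the line passes from one side of $h$ to the other. So $F\setminus h$ has points on both sides of $h$, and $h\cap F$ separates $F$. A proper affine subspace with disconnected complement has codimension one, so $h\cap F$ is an affine hyperplane of $F$.

Finally, if $F$ meets both sides of $h$, then $h\cap F\ne\emptyset$ because $F$ is connected, and $F\not\subset h$. So the above applies. In this case we say that $h$ crosses $F$.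

**Step (b): enough directions.** This step finds hyperplanes $h_1,\dots,h_k$ crossing $F$ whose traces have linearly independent normals.

Suppose the normals of the traces of all hyperplanes crossing $F$ did not span $\mathbb R^k$. Then some line $\ell\subset F$ is parallel to all these traces. We claim that no hyperplane separates two points $x,y$ of $\ell$. If $h$ did, it would cross $F$, and $\ell$, being parallel to the affine hyperplane $h\cap F$, would be contained in it or disjoint from it. Since $x\notin h$, it is disjoint from it, so the connected set $\ell$ lies on one side of $h$, a contradiction.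

On the other hand, points of $\ell$ that are far apart are separated. Let $D=\dim X$ and let $d$ be the CAT(0) metric. Let $x,y\in\ell$ lie in cubes $C,C'$, and let $c\in C$, $c'\in C'$ be vertices. An edge path of $N$ edges has length $N$, so the combinatorial distance of $c,c'$ is at least $d(c,c')$. A cube has diameter at most $\sqrt D$. With (F3), at least $d(c,c')\ge d(x,y)-2\sqrt D$ hyperplanes separate $c$ from $c'$. At most $2D$ hyperplanes meet $C\cup C'$. Any other hyperplane that separates $c$ from $c'$ has $C$ on one side and $C'$ on the other, so it separates $x$ from $y$. If $d(x,y)>2D+2\sqrt D$, such a hyperplane exists, a contradiction.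

So the normals span, and we can choose hyperplanes $h_1,\dots,h_k$ crossing $F$ with linearly independent normals. Let $v_i$ be the label of $h_i$.

**Step (c): partners.** For each $i$, this step finds a hyperplane $h_i''$ crossing $F$ in a trace parallel to $h_i\cap F$, whose label does not commute with $v_i$. (In the plane tiled by squares: between two vertical lines with label $x$ there is one with label $y$.)

Fix $i$ and write $h=h_i$, $v=v_i$. Choose $g\in A$ whose translation vector is not parallel to $h\cap F$, and put $h'=gh$. Then $h'\cap F=g(h\cap F)$ is a translate of $h\cap F$ different from it, so $h'\ne h$. The label of $h'$ is $v$. By (6), $h$ and $h'$ are disjoint.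

Among the vertices $a$ incident to an edge dual to $h$ and the vertices $b$ incident to an edge dual to $h'$, choose $a,b$ at minimal combinatorial distance. The edges in question are $\{a,av\}$ and $\{b,bv\}$, because their label is $v$. We have $a\ne b$, since otherwise these edges would coincide and $h=h'$. Let $x_1$ be the label of the first edge $\{a,ax_1\}$ of a combinatorial geodesic from $a$ to $b$.

If $x_1=v$, then $ax_1=av$ is incident to the edge $\{a,av\}$ dual to $h$ and is closer to $b$ than $a$, a contradiction. If $x_1\ne v$ commutes with $v$, then $a,\,av,\,ax_1,\,ax_1v$ are the vertices of a square, the edge $\{ax_1,ax_1v\}$ is opposite to $\{a,av\}$ and hence dual to $h$, and $ax_1$ is closer to $b$ than $a$, again a contradiction. So $x_1$ does not commute with $v$.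

Let $h''$ be the hyperplane dual to $\{a,ax_1\}$. Its label $x_1$ differs from $v$ and does not commute with $v$, so by (6) $h''$ is distinct from and disjoint from both $h$ and $h'$. A combinatorial geodesic crosses $h''$ at most once, and ours crosses it in its first edge, so $h''$ separates $a$ from $b$. The edge $\{a,av\}$ is not dual to $h''$, so it lies entirely on the side of $a$. Its midpoint belongs to $h$, and $h$ is connected and disjoint from $h''$, so $h$ lies on the side of $a$. In the same way $h'$ lies on the side of $b$. Since $h\cap F$ and $h'\cap F$ are nonempty, $F$ meets both sides of $h''$. By Step (a), $h''\cap F$ is an affine hyperplane of $F$. It is disjoint from $h\cap F$, hence parallel to it. Put $h_i''=h''$ and $w_i=x_1$.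

**Step (d): conclusion.** It remains to compare different indices. By Step (c), $v_i,w_i$ do not commute. For $i\ne j$, a hyperplane in $\{h_i,h_i''\}$ and one in $\{h_j,h_j''\}$ have traces with linearly independent normals. Non-parallel affine hyperplanes of $F$ are distinct and meet, so the two hyperplanes of $X$ are distinct and meet. By (6), their labels are distinct and commute. $\square$

## 9. Commuting pairs of crossing sets

In $D_5$ there are two pairs as in Proposition 7: $(\{1,2\},\{2,3\})$ and $(\{1,2,3,4\},\{1,2,3,5\})$. Each pair crosses, and both sets of the second contain both sets of the first. The union of the first pair behaves like a single thick card for the second, as in Section 5. We now show that this is unavoidable, by collapsing thick cards.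

**Lemma 8.** Let $N$ be a nonempty finite set and $(A_i,B_i)$, $1\le i\le k$, pairs of crossing subsets of $N$ such that for $i\ne j$ each of $A_i,B_i$ is nested with or disjoint from each of $A_j,B_j$. Then $|N|\ge2k+1$.

*Proof.* We use induction on $k$. For $k=0$ the claim is $|N|\ge1$. Let $k\ge1$. Put $U_i=A_i\cup B_i$ and call $A_i\setminus B_i$, $A_i\cap B_i$, $B_i\setminus A_i$ the parts of $U_i$. They are nonempty and disjoint, with union $U_i$, so $|U_i|\ge3$.

**Position of the other sets.** We first determine how $C\in\{A_j,B_j\}$, $j\ne i$, can lie with respect to $U_i$. By hypothesis $C$ is disjoint from $A_i$, contained in $A_i$ or contains $A_i$, and likewise for $B_i$. Up to exchanging $A_i$ and $B_i$ the combinations are: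

- disjoint from both: $C\cap U_i=\emptyset$;
- disjoint from $A_i$ and contained in $B_i$: $C\subseteq B_i\setminus A_i$;
- disjoint from $A_i$ and containing $B_i$: then $A_i\cap B_i=\emptyset$, impossible since $A_i,B_i$ cross;
- contained in both: $C\subseteq A_i\cap B_i$;
- contained in $A_i$ and containing $B_i$: then $B_i\subseteq A_i$, impossible since $A_i,B_i$ cross;
- containing both: $C\supseteq U_i$.

So $C\cap U_i=\emptyset$, or $C\supseteq U_i$, or $C$ is contained in a single part of $U_i$.

**An innermost pair.** Next we find a pair for which the last possibility never occurs. Choose $i$ with $|U_i|$ minimal. Suppose that for some $j\ne i$ one of $A_j,B_j$, say $A_j$, lies in a part $T$ of $U_i$. Since $B_j$ meets $A_j$, it meets $T$, so $B_j\cap U_i\ne\emptyset$. It does not contain $U_i$, since otherwise $B_j\supseteq U_i\supseteq A_j$, contrary to crossing. So $B_j$ lies in a single part, and this part is $T$, because the parts are disjoint. Then $U_j\subseteq T\subsetneq U_i$, contradicting the minimality of $|U_i|$. So every $A_j,B_j$ with $j\ne i$ contains $U_i$ or is disjoint from it.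

**Collapse.** Now we remove the innermost pair and count. Let $N'$ be obtained from $N$ by collapsing $U_i$ to one point. For $j\ne i$, the sets $A_j,B_j$ are unions of fibers of $N\to N'$. For such sets, taking images preserves intersections, differences, inclusions and the property of being nonempty or empty. So the images of the remaining $k-1$ pairs satisfy the hypotheses in $N'$. By induction $|N'|\ge2(k-1)+1$. Since $|N'|=|N|-|U_i|+1\le|N|-2$, we get $|N|\ge2k+1$. $\square$

## 10. The upper bound in Theorem B

Let $\mathbb Z^k\le J_n$. Then $\mathbb Z^k\le PJ_n$, as noted after Theorem B, and $\mathbb Z^k\le D_n$ by Lemma 6. The group $D_n$ is a finitely generated right-angled Coxeter group, so Proposition 7 gives pairs of generators $\tau_{A_i},\tau_{B_i}$, $1\le i\le k$, such that $\tau_{A_i},\tau_{B_i}$ do not commute, while for $i\ne j$ each of $\tau_{A_i},\tau_{B_i}$ commutes with each of $\tau_{A_j},\tau_{B_j}$. By Lemma 2(i), $A_i$ and $B_i$ cross, and for $i\ne j$ each of $A_i,B_i$ is nested with or disjoint from each of $A_j,B_j$. Lemma 8 with $N=\{1,\dots,n\}$ gives $n\ge2k+1$, that is, $k\le\lfloor(n-1)/2\rfloor$. With the half proved in Section 6,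 this proves Theorem B. $\blacksquare$

For $n=5$ the bound is $2$: the subgroup $\langle\beta_1,\beta_3\rangle$ of Theorem A has the largest rank that a free abelian subgroup of $J_5$, equivalently of $PJ_5$, can have.
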